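\title{Copying separates linear from right-linear indexed grammars with counters}

\begin{abstract}
Right-linear indexed grammars with counters generate exactly the languages accepted by one-way nondeterministic pushdown automata with reversal-bounded counters ($\mathrm{NPCM}$). We prove that linear indexed grammars with counters generate strictly more: the language $\{ww : w\in\{0,1\}^*\}$ has a linear indexed grammar that does not use its counters, and it is not in $\mathrm{NPCM}$. The proof is an interchange argument, which shows that an $\mathrm{NPCM}$ language consisting of squares has only polynomially many words of each length. For regular $R$, the language $\{ww:w\in R\}$ is in $\mathrm{NPCM}$ if and only if $R$ is bounded. On bounded languages, and over a one-letter alphabet, the two families coincide.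
\end{abstract}

\section{The question and the results}\label{sec:intro}

A linear indexed grammar rewrites a single nonterminal that carries a stack, and at each step it writes terminal letters to the left and to the right of this nonterminal. If it writes only to the left, it produces its word in reading order and behaves like a pushdown automaton. Counters add a global arithmetic test at the end of the derivation. We ask whether writing on both sides still adds power once counters are available.

\subsection{Grammars and machines}

We write $\lambda$ for the empty word, $|w|$ for the length of $w$, $|w|_a$ for the number of occurrences of the letter $a$ in $w$, and $w^R$ for the reversal of $w$. The set $\mathbb N$ contains $0$.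

\begin{definition}\label{def:grammar}
A \emph{linear indexed grammar} is a tuple $G=(V,T,I,P,S)$ consisting of finite sets $V$ of nonterminals, $T$ of terminals, $I$ of index symbols and $P$ of productions, and a start symbol $S\in V$. A sentential form is a word over $T$ with at most one occurrence of a nonterminal $A[\sigma]$, where $A\in V$ and $\sigma\in I^*$ is its index string. Every production has one of the forms
\[
\text{(i)}\quad A[f]\to u\,B[\gamma]\,v,\qquad\qquad \text{(ii)}\quad A[f]\to w,
\]
with $A,B\in V$, $f,\gamma\in I\cup\{\lambda\}$ and $u,v,w\in T^*$. Form (i) rewrites $x\,A[f\sigma]\,y$ to $x\,u\,B[\gamma\sigma]\,v\,y$, and form (ii) rewrites $x\,A[f\sigma]\,y$ to $x\,w\,y$. Derivations start from $S[\lambda]$. The grammar is \emph{right-linear} if $v=\lambda$ in every production of form (i).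

A (right-)linear indexed grammar \emph{with $k$ counters} is such a grammar in which each production $\alpha\to\beta$ carries a vector $d=(d_1,\dots,d_k)\in\mathbb N^k$; we write $\alpha\to(\beta,d)$ or $\alpha\to(\beta,d_1,\dots,d_k)$. All counters start at $0$, and applying the production adds $d_i$ to counter $i$. A word $w\in T^*$ is \emph{generated} if some derivation $S[\lambda]\Rightarrow^* w$ ends with all $k$ counter values equal.
\end{definition}

The index string is a stack with its top on the left: a production pops $f$ (nothing is required or removed if $f=\lambda$) and pushes $\gamma$, and form (ii) discards what is left of the stack. We say that a grammar \emph{does not use its counters} if it has one counter and every production adds $0$ to it; the final condition is then vacuous, and we omit the vectors. Let $\mathrm{RLC}$ and $\mathrm{LC}$ be the families of languages generated by right-linear and by linear indexed grammars with counters. A right-linear grammar is linear, so $\mathrm{RLC}\subseteq\mathrm{LC}$.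

On the machine side, a counter holds a nonnegative integer, which can be increased by one, decreased by one and tested for zero. It is \emph{reversal-bounded} if a constant bounds the number of times it switches between increasing and decreasing during a computation. An NCM is a one-way nondeterministic finite automaton, with moves that read no input allowed, augmented with finitely many reversal-bounded counters. An NPCM has a pushdown store in addition, and $\mathrm{NPCM}$ denotes the family of languages accepted by NPCMs. An NCM is an NPCM that ignores its pushdown. It is known that
\begin{equation}\label{eq:known}
\mathrm{RLC}=\mathrm{NPCM},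
\end{equation}
and we use this equality as given. The problem, posed by Ibarra and McQuillan~\cite{IM}, is to decide whether the containment of $\mathrm{RLC}=\mathrm{NPCM}$ in $\mathrm{LC}$ is proper.

\subsection{What to expect}

Counters take over every task that consists of comparing numbers. The language $\{a^nb^na^n:n\in\mathbb N\}$ is not context-free, but it is in $\mathrm{RLC}$: generate a word $a^ib^ja^l$ from left to right in three phases, and let counter $m$ count the letters written in phase $m$. This removes the most familiar witnesses, and it shows that the pumping lemma for context-free languages does not hold in $\mathrm{RLC}$. Letter counts cannot separate the two families either.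

\begin{remark}\label{rem:move}
In a linear indexed grammar with counters, replace every production $A[f]\to(uB[\gamma]v,d)$ by $A[f]\to(uvB[\gamma],d)$. The new grammar is right-linear. Its derivations correspond one to one to those of the old grammar, with the same counter values, and corresponding words are rearrangements of each other. The only rearrangement of $a^n$ is $a^n$, so if the old grammar generates a subset of $a^*$, the new grammar generates the same language.
\end{remark}

A separating language must therefore depend on the order of its letters in a way that numbers do not capture. Checking that a word has the form $ww$ is such a task. A pushdown returns the letters of $w$ in the wrong order, and counters that grow at most linearly with the input take only polynomially many values, far too few to store $w$. One would guess that the containment is proper and that copying is a witness. The second half of this heuristic is the part that needs proof: a production may increase counters without writing a letter, so the counter values in a derivation are not bounded by any function of the length of the word.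

\subsection{Results}

A \emph{square} is a word of the form $ww$. A language is \emph{bounded} if it is contained in $w_1^*\cdots w_r^*$ for some words $w_1,\dots,w_r$. Let $\mathrm{COPY}=\{ww:w\in\{0,1\}^*\}$.

\begin{theorem}\label{thm:main}
$\mathrm{RLC}=\mathrm{NPCM}\subsetneq\mathrm{LC}$. The language $\mathrm{COPY}$ is generated by a linear indexed grammar that does not use its counters, and $\mathrm{COPY}\notin\mathrm{NPCM}$.
\end{theorem}

The negative half comes from a bound on the number of squares.

\begin{theorem}\label{thm:poly}
Let $T$ be an alphabet and let $L\in\mathrm{NPCM}$ satisfy $L\subseteq\{ww:w\in T^*\}$. Then $L$ has only polynomially many words of length $N$: their number is $O(N^{6k+6})$ if $L$ has a right-linear indexed grammar with $k$ counters. No fixed degree works for all such $L$.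
\end{theorem}

The exponent $6k+6$ is not meant to be sharp; what we use is that it is finite. The next two theorems describe where the families differ and where they do not.

\begin{theorem}\label{thm:regular}
Let $R$ be a regular language. Then $\{ww:w\in R\}$ is generated by a linear indexed grammar that does not use its counters. It lies in $\mathrm{NPCM}$ if and only if $R$ is bounded.
\end{theorem}

\begin{theorem}\label{thm:bounded}
On bounded languages $\mathrm{LC}$ and $\mathrm{NPCM}$ coincide: every bounded language in $\mathrm{LC}$ is accepted by an NCM. Over a one-letter alphabet the two families also coincide, so the two-letter alphabet in Theorem~\ref{thm:main} is optimal.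
\end{theorem}

Section~\ref{sec:facts} recalls the standard facts that we use, and Section~\ref{sec:copy} gives the grammar for copying. Section~\ref{sec:windows} shows the interchange argument in the absence of counters. Section~\ref{sec:skeletons} replaces derivation trees by smaller trees, called skeletons, in which the counters are described by polynomially many data, and Section~\ref{sec:interchange} runs the interchange argument on skeletons. Sections~\ref{sec:bounded} and~\ref{sec:regular} treat bounded languages and squares of regular languages.

\section{Standard facts}\label{sec:facts}

Finite automata are nondeterministic, have one initial state and read one letter per transition. A \emph{finite transducer} is a finite directed graph with initial and final states whose edges are labeled by a pair (input word, output word); the image of a language $K$ is the set of outputs along paths from an initial to a final state whose input lies in $K$. Intersection with a regular language is a special case.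

For $X\subseteq\mathbb N^m$ let $\langle X\rangle$ be the submonoid of $(\mathbb N^m,+)$ generated by $X$. A \emph{linear set} is a set $b+\langle X\rangle$ with $b\in\mathbb N^m$ (the \emph{base}) and $X\subseteq\mathbb N^m$ finite (the \emph{periods}); a \emph{semilinear set} is a finite, possibly empty, union of linear sets. Sums of sets are elementwise, and directly from the definition
\begin{equation}\label{eq:monoid}
\langle X\rangle+\langle Y\rangle=\langle X\cup Y\rangle,\qquad\text{in particular}\qquad \langle X\rangle+\langle X\rangle=\langle X\rangle .
\end{equation}
The \emph{Parikh image} of a language $K$ over an alphabet $\{x_1,\dots,x_m\}$ is $\{(|z|_{x_1},\dots,|z|_{x_m}):z\in K\}$. We use the following facts.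
\begin{itemize}
\item[(F1)] Languages accepted by pushdown automata are context-free.
\item[(F2)] (Chomsky normal form.) If $K$ is context-free, then $K\setminus\{\lambda\}$ has a context-free grammar all of whose rules have the form $A\to EF$ with nonterminals $E,F$, or $A\to a$ with a terminal $a$.
\item[(F3)] The image of a context-free language under a finite transducer is context-free.
\item[(F4)] (Parikh's theorem, 1966.) The Parikh image of a context-free language is semilinear.
\item[(F5)] (Ginsburg--Spanier.) Semilinear sets are closed under intersection and under projection to a subset of the coordinates.
\item[(F6)] (Lyndon--Sch\"utzenberger.) Words that commute pairwise are powers of a common word.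
\end{itemize}

\section{Copying with a linear grammar}\label{sec:copy}

A stack returns letters in reverse order. Writing to the right of the nonterminal also reverses the order, because each new letter is placed in front of those written before. The two reversals cancel.

\begin{proposition}\label{prop:copy}
For every regular $R\subseteq T^*$, the language $\{ww:w\in R\}$ is generated by a linear indexed grammar that does not use its counters.
\end{proposition}

\begin{proof}
Let $R$ be accepted by a finite automaton with state set $Q$, initial state $q_0$ and set of final states $Q_{\mathrm f}$. Take nonterminals $S$, $B$ and $A_q$ for $q\in Q$, index symbols $\bot$ and $f_a$ for $a\in T$, and the productions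
\begin{gather*}
S[\lambda]\to A_{q_0}[\bot],\qquad A_q[\lambda]\to a\,A_{q'}[f_a]\quad(q\xrightarrow{\,a\,}q'),\qquad A_q[\lambda]\to B[\lambda]\quad(q\in Q_{\mathrm f}),\\
B[f_a]\to B[\lambda]\,a\quad(a\in T),\qquad B[\bot]\to\lambda .
\end{gather*}
The nonterminals occur in a derivation in the order $S$, then symbols $A_q$, then $B$. The second phase follows a path of the automaton from $q_0$, and it can be left only in a final state. So it ends with $a_1\cdots a_n\,B[f_{a_n}\cdots f_{a_1}\bot]$, where $w=a_1\cdots a_n\in R$, and every $w\in R$ occurs in this way. From then on the top index symbol determines the production. After $i$ further steps the sentential form is $w\,B[f_{a_{n-i}}\cdots f_{a_1}\bot]\,a_{n-i+1}\cdots a_n$. The only production of form (ii) is $B[\bot]\to\lambda$, and $\bot$ is on top only for $i=n$, where the production yields $ww$.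
\end{proof}

For $R=\{0,1\}^*$, a one-state automaton and $w=01$, the derivation is
\begin{align*}
S[\lambda]&\Rightarrow A[\bot]\Rightarrow 0A[f_0\bot]\Rightarrow 01A[f_1f_0\bot]\Rightarrow 01B[f_1f_0\bot]\\
&\Rightarrow 01B[f_0\bot]\,1\Rightarrow 01B[\bot]\,01\Rightarrow 0101 .
\end{align*}
With the right-linear production $B[f_a]\to aB[\lambda]$ in place of $B[f_a]\to B[\lambda]a$, only one reversal remains and the grammar generates $\{ww^R:w\in R\}$.

\section{Two windows, and the case without counters}\label{sec:windows}

For integers $s\le t$ let $[s,t]=\{s,s+1,\dots,t\}$, and let $w(p)$ be the letter of $w$ at position $p$. A word $w$ of length $2n$ is a square if and only if $w(p)=w(p+n)$ for all $p\in[1,n]$.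

A \emph{binary tree} is a finite rooted tree in which every internal node has exactly two children, a left and a right one. A binary tree with $N$ leaves has $2N-1$ nodes. Number the leaves $1,\dots,N$ from left to right. The \emph{window} of a node is the set of numbers of the leaves in its subtree. Windows are intervals, the window of the root is $[1,N]$, and the window of an internal node is the disjoint union of the windows of its children. If $N=2n$, we say that a window \emph{separates} $p\in[1,n]$ if it contains exactly one of $p$ and $p+n$.

\begin{lemma}\label{lem:windows}
Let $n\ge1$. Every binary tree with $2n$ leaves has two nodes such that each $p\in[1,n]$ is separated by the window of at least one of them.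
\end{lemma}

\begin{proof}
The window of the root has more than $n$ elements. Start at the root and move down as long as some child of the current node has a window with more than $n$ elements. The walk stops at a node whose window $W$ has more than $n\ge 1$ elements, so the node is internal, and the windows $W'$, $W''$ of its children have at most $n$ elements each. Let $p\in[1,n]$. The interval $W$ contains $n$ consecutive integers, hence an integer congruent to $p$ modulo $n$; in $[1,2n]$ this integer is $p$ or $p+n$. It lies in $W'$ or in $W''$. An interval that contains both $p$ and $p+n$ has at least $n+1$ elements, so the one of $W',W''$ that contains this integer separates $p$.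
\end{proof}

\begin{example}\label{ex:windows}
Let $n=3$ and let the tree split $[1,6]$ into $\{1\}$ and $[2,6]$, then $[2,6]$ into $[2,5]$ and $\{6\}$, then $[2,5]$ into $[2,3]$ and $[4,5]$. The walk stops at $W=[2,5]$. The window $[2,3]$ separates $p=2,3$, and $[4,5]$ separates $p=1,2$. One node would not suffice: the windows with more than three elements contain both $2$ and $5$, and the others have at most two elements.

Now let $H$ be a grammar in Chomsky normal form that generates only squares. A derivation tree is a binary tree if we regard the nodes with a rule $A\to a$ as its leaves. Suppose that $010010$ and $110110$ had derivation trees with the same nonterminal at a node with window $[4,5]$. Cutting the subtree at this node out of the first tree and inserting the subtree from the second gives a derivation tree for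
\[
010\;\underline{11}\;0 ,
\]
which is not a square, since position $1$ still carries the letter of the first word while position $4$ carries the letter of the second. So two generated words of length $6$ that share a nonterminal at a node with window $[4,5]$ agree at $p=1,2$. If they also share a nonterminal at a node with window $[2,3]$, they agree at $p=2,3$ as well, and they are equal.
\end{example}

The example contains the whole argument for context-free languages. A generated word of length $2n$ is determined by the two windows of Lemma~\ref{lem:windows} and the two nonterminals found there, and there are only polynomially many such records. With counters there are two obstacles. Exchanging subtrees changes the final counter values, so the record must also describe what a subtree contributes to the counters. And this contribution takes infinitely many values even for a fixed word, so it cannot be recorded as it stands. The next section removes the second obstacle.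

\section{Skeletons}\label{sec:skeletons}

Throughout this section and the next, $L\subseteq T^*$ is generated by a right-linear indexed grammar $G$ with $k$ counters.

\subsection{Counters as letters}

To make derivation trees available, we write the counter increments into the word. Let $C=\{c_1,\dots,c_k\}$ be new letters, and put $c^d=c_1^{d_1}\cdots c_k^{d_k}$ for $d\in\mathbb N^k$. Replace each production $A[f]\to(uB[\gamma],d)$ by $A[f]\to u\,c^d\,B[\gamma]$ and each production $A[f]\to(w,d)$ by $A[f]\to w\,c^d$. Let $K\subseteq(T\cup C)^*$ be the language generated by the resulting grammar $G'$, which has no counters.

\begin{lemma}\label{lem:cf}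
The language generated by a right-linear indexed grammar without counters is context-free. In particular $K$ is context-free.
\end{lemma}

\begin{proof}
By right-linearity, every sentential form that contains a nonterminal has the shape $z\,B[\sigma]$ with a terminal word $z$. Take a pushdown automaton whose states are the nonterminals and one accepting state without outgoing moves, starting in state $S$ with no index symbol on the stack. For a production $A[f]\to u'B[\gamma]$ it has a move that, in state $A$, pops $f$, reads $u'$, pushes $\gamma$ and enters state $B$; for $A[f]\to w'$ it has a move that pops $f$, reads $w'$ and enters the accepting state. (Popping or pushing $\lambda$ means doing nothing, and a word is read letter by letter through auxiliary states.) By induction on the number of steps, $S[\lambda]\Rightarrow^* zB[\sigma]$ holds if and only if the automaton can reach state $B$ with stack $\sigma$ after reading $z$. So it accepts by final state exactly the generated words, and (F1) applies.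
\end{proof}

Let $\pi:(T\cup C)^*\to T^*$ erase the letters of $C$, let $\Psi(z)=(|z|_{c_1},\dots,|z|_{c_k})$, and let $\Delta=\{(x,\dots,x):x\in\mathbb N\}\subseteq\mathbb N^k$. A derivation of $z$ in $G'$ corresponds to a derivation of $\pi(z)$ in $G$ that ends with counter vector $\Psi(z)$, and conversely. Hence
\[
L=\{\pi(z): z\in K,\ \Psi(z)\in\Delta\}.
\]
By (F2), fix a grammar $H$ in Chomsky normal form for $K\setminus\{\lambda\}$, with nonterminal set $V_H$ and start symbol $S_H$. For $A\in V_H$ and a nonempty word $w\in T^*$, let
\[
D_A(w)=\{\Psi(z): A\Rightarrow^* z\in(T\cup C)^*,\ \pi(z)=w\}
\]
be the set of counter vectors with which $A$ derives $w$. For $w\ne\lambda$,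
\begin{equation}\label{eq:D}
w\in L\iff D_{S_H}(w)\cap\Delta\neq\emptyset .
\end{equation}

\begin{example}\label{ex:counter}
Let $k=2$ and let $G$ have the productions $S[\lambda]\to(aS[\lambda],1,0)$, $S[\lambda]\to(S[\lambda],0,2)$ and $S[\lambda]\to(\lambda,0,0)$. Then $K=\{ac_1,\,c_2c_2\}^*$ and, for $n\ge1$,
\[
D_{S_H}(a^n)=\{(n,2m):m\in\mathbb N\}=(n,0)+\langle(0,2)\rangle ,
\]
which meets $\Delta$ exactly when $n$ is even. The set $D_{S_H}(a^n)$ is infinite, but it is described by a base whose entries are linear in $n$ and by a set of periods that does not depend on $n$.
\end{example}

We show that every $D_A(w)$ is a union of linear sets of this kind.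

\subsection{Cutting out the parts that write only counter letters}

A derivation tree for $z$ can be arbitrarily large compared with $|\pi(z)|$, because it may contain arbitrarily large parts that produce only letters of $C$. These parts are derivations of the form $A\Rightarrow^* sBt$ with $s,t\in C^*$, so we collect their effect in the sets
\[
U_{A,B}=\{\Psi(st): A\Rightarrow^* sBt,\ s,t\in C^*\}\qquad(A,B\in V_H).
\]
The empty derivation is allowed, so $0\in U_{A,A}$.

\begin{lemma}\label{lem:decompose}
Let $A\in V_H$.
\begin{itemize}
\item[(a)] For $a\in T$, $D_A(a)=\bigcup U_{A,B}$, the union over all rules $B\to a$ of $H$.
\item[(b)] For $w\in T^*$ with $|w|\ge2$, $D_A(w)=\bigcup\bigl(U_{A,B}+D_E(u)+D_F(v)\bigr)$, the union over all rules $B\to EF$ of $H$ and all factorizations $w=uv$ with $u,v\ne\lambda$.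
\end{itemize}
\end{lemma}

\begin{proof}
For the inclusions ``$\supseteq$'', let $A\Rightarrow^* sBt$ with $s,t\in C^*$. A rule $B\to a$ gives $A\Rightarrow^* sat$ with $\pi(sat)=a$ and $\Psi(sat)=\Psi(st)$. A rule $B\to EF$ and derivations $E\Rightarrow^* z_1$, $F\Rightarrow^* z_2$ with $\pi(z_1)=u$, $\pi(z_2)=v$ give $A\Rightarrow^* sz_1z_2t$, with image $uv$ under $\pi$ and $\Psi(st)+\Psi(z_1)+\Psi(z_2)$ under $\Psi$.

For ``$\subseteq$'', take a derivation tree with root $A$ and yield $z$, where $\pi(z)=w\neq\lambda$. Call a node \emph{visible} if its yield contains a letter of $T$. Start at the root and, as long as the current node has two children of which exactly one is visible, move to the visible child. The siblings left behind have yields in $C^*$. So if the walk stops at a node labeled $B$ with yield $z'$, then $\pi(z')=w$, and the part of the tree outside the subtree at this node is a derivation $A\Rightarrow^* sBt$ with $s,t\in C^*$ and $z=sz't$. The last node is visible, so there are two cases. Either its rule is $B\to a$ with $a\in T$; then $w=a$ and $\Psi(z)=\Psi(st)\in U_{A,B}$. Or its rule is $B\to EF$ and both children are visible, with yields $z_1,z_2$; then $w=\pi(z_1)\pi(z_2)$ with both factors nonempty, so $|w|\ge2$, and $\Psi(z)=\Psi(st)+\Psi(z_1)+\Psi(z_2)$. The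 length of $w$ decides which case occurs.
\end{proof}

\begin{lemma}\label{lem:semilinear}
Each set $U_{A,B}$ is semilinear.
\end{lemma}

\begin{proof}
Add to $H$ a new terminal $\hat B$ and the rule $B\to\hat B$, and take $A$ as start symbol. A word $s\hat Bt$ with $s,t\in C^*$ is generated if and only if $A\Rightarrow^* sBt$ in $H$, because its derivation tree uses the new rule exactly once. The generated language intersected with $C^*\hat BC^*$ is context-free by (F3). Its Parikh image is semilinear by (F4), and its projection to the coordinates of $C$, which is $U_{A,B}$, is semilinear by (F5).
\end{proof}

Fix for each pair $(A,B)$ a representation of $U_{A,B}$ as a finite union of linear sets, and number these sets. A \emph{label} is a triple $\theta=(A,B,j)$ that names the $j$th linear set $b_\theta+\langle X_\theta\rangle$ in the representation of $U_{A,B}$. Let $\Theta$ be the finite set of all labels, and let $\mu$ be the largest entry of any base $b_\theta$ (with $\mu=0$ if $\Theta=\emptyset$). For $\Theta'\subseteq\Theta$ put $X_{\Theta'}=\bigcup_{\theta\in\Theta'}X_\theta$.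

Unfolding the recursion of Lemma~\ref{lem:decompose}, and choosing one linear set for each $U_{A,B}$ that appears, leads to the following object.

\begin{definition}\label{def:skeleton}
A \emph{skeleton} is a binary tree $\tau$ in which each node carries a label $(A,B,j)\in\Theta$ and a rule of $H$ with left side $B$, such that
\begin{itemize}
\item at a leaf the rule is $B\to a$ with $a\in T$;
\item at an internal node the rule is $B\to EF$, and the labels of the left and the right child have first components $E$ and $F$.
\end{itemize}
The \emph{type} of $\tau$ is the first component of the label of the root, and the \emph{word} of $\tau$ is the sequence of the letters $a$ at the leaves, from left to right. Let $\beta(\tau)\in\mathbb N^k$ be the sum of the bases $b_\theta$ over all nodes of $\tau$, and let $\Theta(\tau)\subseteq\Theta$ be the set of labels that occur in $\tau$.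
\end{definition}

The subtree of a skeleton at any node is a skeleton. A skeleton whose word has length $N$ has $N$ leaves and hence $2N-1$ nodes: in contrast to a derivation tree of $H$, its size is tied to the length of the word over $T$.

\begin{lemma}\label{lem:skeleton}
For $A\in V_H$ and $w\in T^*$, $w\neq\lambda$,
\[
D_A(w)=\bigcup_{\tau}\bigl(\beta(\tau)+\langle X_{\Theta(\tau)}\rangle\bigr),
\]
where $\tau$ ranges over the skeletons of type $A$ with word $w$.
\end{lemma}

\begin{proof}
We use induction on $|w|$. A skeleton of type $A$ with word $a\in T$ is a single node with a label $\theta=(A,B,j)$ and a rule $B\to a$, and it contributes $b_\theta+\langle X_\theta\rangle$. The union of these sets is the right side of Lemma~\ref{lem:decompose}(a).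

Let $|w|\ge2$. A skeleton $\tau$ of type $A$ with word $w$ is given by a label $\theta=(A,B,j)$, a rule $B\to EF$, a factorization $w=uv$ with $u,v\neq\lambda$, a skeleton $\tau_1$ of type $E$ with word $u$ and a skeleton $\tau_2$ of type $F$ with word $v$. In Lemma~\ref{lem:decompose}(b), write $U_{A,B}$ as the union of its linear sets, apply the induction hypothesis to $D_E(u)$ and $D_F(v)$, and distribute the sum over the unions. This expresses $D_A(w)$ as the union, over all such choices, of the sets
\[
\bigl(b_\theta+\langle X_\theta\rangle\bigr)+\bigl(\beta(\tau_1)+\langle X_{\Theta(\tau_1)}\rangle\bigr)+\bigl(\beta(\tau_2)+\langle X_{\Theta(\tau_2)}\rangle\bigr).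
\]
The bases add up to $\beta(\tau)$, and $\Theta(\tau)=\{\theta\}\cup\Theta(\tau_1)\cup\Theta(\tau_2)$, so by \eqref{eq:monoid} the three monoids add up to $\langle X_{\Theta(\tau)}\rangle$.
\end{proof}

The identity \eqref{eq:monoid} is what makes the description small. Bases accumulate along the tree, but only linearly; for the periods it matters only which labels occur, not how often.

Call a skeleton $\tau$ \emph{good} if it has type $S_H$ and $\bigl(\beta(\tau)+\langle X_{\Theta(\tau)}\rangle\bigr)\cap\Delta\ne\emptyset$. Whether $\tau$ is good depends only on its type, on $\beta(\tau)$ and on $\Theta(\tau)$. By \eqref{eq:D} and Lemma~\ref{lem:skeleton}, for $w\neq\lambda$,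
\begin{equation}\label{eq:good}
w\in L\iff w\text{ is the word of a good skeleton.}
\end{equation}

\section{Interchange and the number of squares}\label{sec:interchange}

We can now say what must be recorded about a subtree so that it can be exchanged: its position, so that the new word is aligned with the old ones; its type, so that the new tree is a skeleton; and its contribution to $\beta$ and $\Theta$, so that the new skeleton is good.

\begin{definition}\label{def:profile}
Let $\tau$ be a skeleton, $\nu$ a node of $\tau$ and $\tau_\nu$ the subtree at $\nu$. The \emph{profile} of $\nu$ in $\tau$ consists of the window of $\nu$ in $\tau$, the type of $\tau_\nu$, the vector $\beta(\tau_\nu)$ and the set $\Theta(\tau_\nu)$.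
\end{definition}

Consider skeletons whose word has length $N$. There are at most $N^2$ windows, $|V_H|$ types and $2^{|\Theta|}$ sets of labels. The subtree $\tau_\nu$ has at most $2N-1$ nodes, so each of the $k$ entries of $\beta(\tau_\nu)$ lies in $[0,\mu(2N-1)]$. Hence the number of profiles is at most
\begin{equation}\label{eq:q}
q(N)=N^2\,|V_H|\,2^{|\Theta|}\,(2\mu N+1)^{k},
\end{equation}
a polynomial in $N$ of degree at most $k+2$.

\begin{lemma}[Interchange]\label{lem:interchange}
Let $\tau,\tau'$ be good skeletons with words $w,w'$ of the same length, and let $\nu,\nu'$ be nodes of $\tau,\tau'$ with the same profile, with window $W$. Write $w=xyv$ and $w'=x'y'v'$, where $y$ and $y'$ occupy the positions in $W$. Then $xy'v\in L$.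
\end{lemma}

\begin{proof}
Let $\tau''$ be obtained from $\tau$ by replacing $\tau_\nu$ with $\tau'_{\nu'}$. If $\nu$ is the root, then $W$ is the set of all positions and $xy'v=w'\in L$. Otherwise the only condition of Definition~\ref{def:skeleton} that involves nodes from both trees concerns the parent of $\nu$ and the type of the inserted subtree, which equals the type of $\tau_\nu$. So $\tau''$ is a skeleton of type $S_H$ with word $xy'v$. Let $\beta_{\mathrm{out}}$ be the sum of the bases and $\Theta_{\mathrm{out}}$ the set of labels at the nodes of $\tau$ outside $\tau_\nu$. Then
\[
\beta(\tau'')=\beta_{\mathrm{out}}+\beta(\tau'_{\nu'})=\beta_{\mathrm{out}}+\beta(\tau_\nu)=\beta(\tau),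
\]
and $\Theta(\tau'')=\Theta_{\mathrm{out}}\cup\Theta(\tau'_{\nu'})=\Theta_{\mathrm{out}}\cup\Theta(\tau_\nu)=\Theta(\tau)$. Thus $\tau''$ is good, and \eqref{eq:good} gives $xy'v\in L$.
\end{proof}

\begin{lemma}\label{lem:agree}
In the situation of Lemma~\ref{lem:interchange}, suppose that every word of $L$ is a square, that $|w|=|w'|=2n$, and that $W$ separates $p\in[1,n]$. Then $w(p)=w'(p)$.
\end{lemma}

\begin{proof}
The words $w$, $w'$ and $w''=xy'v$ lie in $L$, so they are squares of length $2n$. The word $w''$ agrees with $w'$ on $W$ and with $w$ outside $W$. Of the positions $p$ and $p+n$, the one in $W$ carries in $w''$ the letter $w'(p)=w'(p+n)$, and the other one carries the letter $w(p)=w(p+n)$. These letters are equal because $w''$ is a square.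
\end{proof}

\begin{proposition}\label{prop:count}
If every word of $L$ is a square, then for each $n\ge1$ the language $L$ has at most $q(2n)^2$ words of length $2n$.
\end{proposition}

\begin{proof}
For each $w\in L$ of length $2n$ choose a good skeleton by \eqref{eq:good}, choose in it two nodes as in Lemma~\ref{lem:windows}, and assign to $w$ the pair of their profiles. Suppose that $w$ and $w'$ receive the same pair. Each $p\in[1,n]$ is separated by one of the two common windows, so $w(p)=w'(p)$ by Lemma~\ref{lem:agree}. Two squares with the same first half are equal. The assignment is therefore injective, and it takes at most $q(2n)^2$ values.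
\end{proof}

\begin{proof}[Proof of the bound in Theorem~\ref{thm:poly}]
Let $L\in\mathrm{NPCM}$ consist of squares. By \eqref{eq:known}, $L$ has a right-linear indexed grammar with $k$ counters for some $k$; fix any such grammar. There are no words of odd length, and for even $N\ge2$ Proposition~\ref{prop:count} and \eqref{eq:q} bound the number of words of length $N$ by $q(N)^2=O(N^{2k+4})$, which lies within $O(N^{6k+6})$. The last sentence of the theorem is proved at the end of Section~\ref{sec:regular}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The equality is \eqref{eq:known}, and $\mathrm{RLC}\subseteq\mathrm{LC}$ holds by definition. Proposition~\ref{prop:copy} with $R=\{0,1\}^*$ gives the grammar for $\mathrm{COPY}$. The language $\mathrm{COPY}$ consists of squares and has $2^n$ words of length $2n$, which exceeds every polynomial in $n$ for large $n$. By the bound just proved, $\mathrm{COPY}\notin\mathrm{NPCM}$.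
\end{proof}

\begin{remark}\label{rem:hypotheses}
The machine model, including the bound on reversals, enters only through \eqref{eq:known}. The hypothesis that \emph{every} word of $L$ is a square is applied in Lemma~\ref{lem:agree} to the new word $xy'v$; it cannot be dropped, since the regular language $\{0,1\}^*$ contains all squares over $\{0,1\}$. Right-linearity is used in Lemma~\ref{lem:cf}: it makes the order in which letters are produced equal to their order in the word, so that the windows of a skeleton are intervals of positions of the word. Example~\ref{ex:nested} shows what happens for linear grammars.
\end{remark}

\section{Bounded languages}\label{sec:bounded}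

In Remark~\ref{rem:move} we moved the letters written on the right to the left and lost their positions. If we mark and reverse them, nothing is lost, and the result is still context-free.

Let $L\subseteq T^*$ be generated by a linear indexed grammar $G$ with $k$ counters. Let $\bar T=\{\bar a:a\in T\}$ be a disjoint copy of $T$, let $\overline{v}$ be the barred copy of a word $v\in T^*$, and let $C$, $c^d$, $\Psi$, $\Delta$ be as in Section~\ref{sec:skeletons}. Replace each production $A[f]\to(uB[\gamma]v,d)$ by $A[f]\to u\,\overline{v^R}\,c^d\,B[\gamma]$ and each production $A[f]\to(w,d)$ by $A[f]\to w\,c^d$. The new grammar is right-linear and has no counters, so its language $K\subseteq(T\cup\bar T\cup C)^*$ is context-free by Lemma~\ref{lem:cf}. For $z\in(T\cup\bar T\cup C)^*$ let $x(z)$ be the subsequence of letters from $T$, and let $y(z)\in T^*$ be defined by the condition that $\overline{y(z)^R}$ is the subsequence of letters from $\bar T$.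

A derivation of $G$ that writes $u_1,\dots,u_l$ on the left and $v_1,\dots,v_l$ on the right, and ends with a production $A[f]\to(w,d)$, yields the word $u_1\cdots u_l\,w\,v_l\cdots v_1$. For the corresponding word $z\in K$ we have $x(z)=u_1\cdots u_lw$, and the barred letters spell the barred copy of $v_1^R\cdots v_l^R=(v_l\cdots v_1)^R$, so $y(z)=v_l\cdots v_1$. The final counter vector is $\Psi(z)$. Therefore
\begin{equation}\label{eq:linear}
L=\{x(z)\,y(z): z\in K,\ \Psi(z)\in\Delta\}.
\end{equation}

\begin{example}\label{ex:nested}
For the grammar of Proposition~\ref{prop:copy} with $R=\{0,1\}^*$, the word $z$ that belongs to $w=a_1\cdots a_n$ is $a_1\cdots a_n\bar a_n\cdots\bar a_1$, with $x(z)=y(z)=w$. Positions $p$ and $p+n$ of $ww$ are represented by $a_p$ and $\bar a_p$, and in $z$ these pairs are nested. The language $K$ has the context-free grammar $Z\to aZ\bar a$ $(a\in\{0,1\})$, $Z\to\lambda$, and the yield of any node labeled $Z$ contains both or neither of the letters of each pair. Such subtrees can be exchanged freely, and Lemma~\ref{lem:windows} has no counterpart.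
\end{example}

A word $z\in K$ presents the word $x(z)y(z)$ from both ends at once, and a one-way machine cannot read its input in this order. For a bounded language this does not matter, because a word is specified by a vector of exponents, and exponents can be counted from both ends.

\begin{proof}[Proof of Theorem~\ref{thm:bounded}]
Let $L\in\mathrm{LC}$ and $L\subseteq w_1^*\cdots w_r^*$. Empty words $w_j$ can be dropped. If none remains, then $L\subseteq\{\lambda\}$ is accepted by a finite automaton. So let $r\ge1$ and let all $w_j$ be nonempty. For $i=(i_1,\dots,i_r)\in\mathbb N^r$ write $w^i=w_1^{i_1}\cdots w_r^{i_r}$, and let
\[
J=\{i\in\mathbb N^r: w^i\in L\}.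
\]
Since $L\subseteq w_1^*\cdots w_r^*$, we have $L=\{w^i:i\in J\}$. A word may have several exponent vectors; $J$ contains all of them.

\emph{Step 1: cutting $w^i$ in two.} Let $xy=w^i$, and view $w^i$ as a sequence of $i_1+\dots+i_r$ blocks, each a copy of some $w_j$. The cut between $x$ and $y$ falls either strictly inside a block or not. In both cases there is $j\in[1,r]$ with
\begin{equation}\label{eq:cut}
x=w_1^{i_1}\cdots w_{j-1}^{i_{j-1}}\,w_j^{i'}\,s,\qquad y=t\,w_j^{i''}\,w_{j+1}^{i_{j+1}}\cdots w_r^{i_r},
\end{equation}
where either $st=w_j$, $s,t\neq\lambda$ and $i_j=i'+i''+1$ (the cut is inside a copy of $w_j$), or $s=t=\lambda$ and $i_j=i'+i''$ (the word $x$ consists of whole blocks). Conversely, \eqref{eq:cut} with either of the two side conditions implies $xy=w^i$.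

\emph{Step 2: $J$ is semilinear.} Take new letters $e_1,\dots,e_r$ and define a finite transducer from $(T\cup\bar T\cup C)^*$ to $(\{e_1,\dots,e_r\}\cup C)^*$. It first guesses one of the finitely many triples $(j,s,t)$ with $j\in[1,r]$ and either $s=t=\lambda$ or $st=w_j$, $s,t\ne\lambda$; in the second case it outputs $e_j$. Then it runs two finite automata side by side. The first one is fed with the letters from $T$; it parses them nondeterministically as copies of $w_1$, then copies of $w_2$, and so on up to $w_j$, followed by $s$. The second one is fed with the letters from $\bar T$; it parses them as barred copies of $w_r^R$, then of $w_{r-1}^R$, and so on down to $w_j^R$, followed by the barred copy of $t^R$. Whenever either automaton completes a copy belonging to $w_m$, the transducer outputs $e_m$. Letters from $C$ are copied to the output. The transducer accepts if both parses are complete at the end of the input.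

An accepting path on input $z$ thus amounts to a decomposition \eqref{eq:cut} of $x=x(z)$ and $y=y(z)$, and its output contains $i_m$ letters $e_m$ for each $m$ and the same letters from $C$ as $z$. By Step~1, the Parikh vectors of the outputs on input $z$ are exactly the vectors $(i,\Psi(z))$ with $w^i=x(z)y(z)$. Let $K'$ be the image of $K$. It is context-free by (F3), so its Parikh image
\[
\{(i,\Psi(z)): z\in K,\ w^i=x(z)y(z)\}\subseteq\mathbb N^{r}\times\mathbb N^k
\]
is semilinear by (F4). The set $\mathbb N^r\times\Delta$ is linear: its base is $0$, and its periods are the first $r$ unit vectors and the vector $(0,\dots,0,1,\dots,1)$ with $k$ ones. Intersect with this set and project to the first $r$ coordinates. By (F5) the result is semilinear, and by \eqref{eq:linear} it consists of those $i$ for which $w^i\in L$, so it equals $J$.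

\emph{Step 3: the machine.} Fix a representation of $J$ as a finite union of linear sets. An NCM with $r$ counters works in two phases. In the first phase it parses the input nondeterministically as $w^i$ and counts the copies of $w_j$ in counter $j$, so that the counters hold $i$. In the second phase it reads nothing. It guesses one of the linear sets $b+\langle X\rangle$, subtracts $b$ from the counters, and then repeatedly subtracts a guessed element of $X$; a computation that would make a counter negative is blocked. At some point it tests all counters, and it accepts if all of them are zero and the whole input has been read. The second phase can succeed if and only if $i\in J$, so the machine accepts $\{w^i:i\in J\}=L$. Each counter only increases in the first phase and only decreases in the second, so it makes at most one reversal.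

Thus every bounded language in $\mathrm{LC}$ is accepted by an NCM and lies in $\mathrm{NPCM}$; the reverse containment is $\mathrm{NPCM}=\mathrm{RLC}\subseteq\mathrm{LC}$. For a one-letter alphabet, Remark~\ref{rem:move} shows directly that every language in $\mathrm{LC}$ is in $\mathrm{RLC}=\mathrm{NPCM}$, so no witness for the proper containment exists over fewer than two letters.
\end{proof}

\section{Squares of regular languages}\label{sec:regular}

For languages $\{ww:w\in R\}$ with $R$ regular, the two preceding sections complement each other: Section~\ref{sec:interchange} excludes exponential growth of $R$, Section~\ref{sec:bounded} handles bounded $R$, and the loops of a finite automaton show that a regular language of polynomial growth is bounded.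

\begin{proof}[Proof of Theorem~\ref{thm:regular}]
Put $L_R=\{ww:w\in R\}$. The first statement is Proposition~\ref{prop:copy}. If $R\subseteq w_1^*\cdots w_r^*$, then $L_R\subseteq w_1^*\cdots w_r^*w_1^*\cdots w_r^*$ is a bounded language in $\mathrm{LC}$, and $L_R\in\mathrm{NPCM}$ by Theorem~\ref{thm:bounded}.

Conversely, let $L_R\in\mathrm{NPCM}$. The map $w\mapsto ww$ is a bijection from the words of length $n$ in $R$ to the words of length $2n$ in $L_R$, so by the bound in Theorem~\ref{thm:poly} the number of words of length $n$ in $R$ is bounded by a polynomial in $n$. The empty language is bounded, so let $R\ne\emptyset$. Take a finite automaton for $R$ with state set $Q$ in which every state lies on some accepting path; states without this property can be deleted. A \emph{loop at $q$} is a path, possibly empty, from $q$ to $q$.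

The labels of the loops at a state $q$ commute pairwise. Indeed, suppose that $u,v$ label loops at $q$ and $uv\ne vu$. Let $x$ label a path from the initial state to $q$ and $y$ a path from $q$ to a final state. For every $m$, the set $x\{uv,vu\}^my$ is contained in $R$. Since $uv$ and $vu$ are distinct words of the same length, different sequences of $m$ choices give different words, so the set consists of $2^m$ words of length $|xy|+m|uv|$. This length is linear in $m$, which contradicts polynomial growth. By (F6), for each $q$ there is a word $t_q$ such that all loops at $q$ have labels in $t_q^*$.

Take an accepting path and let $q_1$ be its first state. The part up to the last visit to $q_1$ is a loop at $q_1$. If the path continues, it reads a letter $a_1$ and enters a state $q_2$; the part from there to the last visit to $q_2$ is a loop at $q_2$. Continue in this way until the path ends. After the last visit to a state, the state does not occur again, so $q_1,q_2,\dots,q_m$ are distinct and $m\le|Q|$. The label of the path lies in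
\[
t_{q_1}^*a_1t_{q_2}^*a_2\cdots a_{m-1}t_{q_m}^*\ \subseteq\ t_{q_1}^*a_1^*t_{q_2}^*a_2^*\cdots a_{m-1}^*t_{q_m}^* .
\]
There are finitely many such products of starred words, and $R$ is contained in their union. Each product contains $\lambda$, so the union is contained in the concatenation of all of them, which is again a product of starred words. Hence $R$ is bounded.
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:poly}]
Let $m\ge1$ and $R_m=(a^*b)^m$. This language is regular and contained in $(a^*b^*)^m$, so it is bounded, and $L_m=\{ww:w\in R_m\}$ lies in $\mathrm{NPCM}$ by Theorem~\ref{thm:regular}. A word of length $n\ge1$ lies in $R_m$ if and only if it is a word over $\{a,b\}$ that ends with $b$ and has exactly $m-1$ letters $b$ among its first $n-1$ positions. So $L_m$ consists of squares and has $\binom{n-1}{m-1}=\Theta(n^{m-1})$ words of length $2n$, where $\Theta$ now denotes the order of growth. As $m$ is arbitrary, no fixed degree works for all $L$.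
\end{proof}

\begin{thebibliography}{1}
\bibitem{IM} Oscar H. Ibarra and Ian McQuillan, \emph{Semilinearity of Families of Languages}, arXiv:2212.01301 (2022).
\end{thebibliography}
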